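\title{$F$-pure hypersurfaces without a squarefree leading monomial}

\begin{abstract}
Let $f$ be a form of degree $d>3$ with rational coefficients that defines a nonsingular hypersurface in $\mathbb P^n_{\mathbb C}$, and suppose that its reductions modulo $p$ are $F$-pure for all large primes $p$. Must $f$ have a squarefree leading monomial for some monomial order, after some complex linear change of coordinates? We show that the answer is no. The Fermat quartic threefold is a counterexample, and so is the Fermat hypersurface of degree $d$ in $\mathbb P^d$ for every $d>3$; the obstruction is a count of partial derivatives. We then study how the answer depends on $(d,n)$. For $n\ge d$ the $F$-purity hypothesis is automatic, a general form of degree $d$ on $\mathbb P^d$ is a counterexample, and for fixed $d$ counterexamples with $n\ge d$ exist for only finitely many $n$. For $n\ge4$, a general quartic has a squarefree leading monomial in suitable coordinates exactly when $n\ge5$. For cubics the implication holds.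
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $N=n+1$ and $S=\mathbb C[x_1,\dots,x_N]$, the homogeneous coordinate ring of $\mathbb P^n_{\mathbb C}$. A \emph{monomial order} is a total order $<$ on the monomials of $S$ such that $1<v$ for every monomial $v\ne1$, and $u<v$ implies $uw<vw$. The \emph{leading monomial} $\operatorname{in}_<(h)$ of a polynomial $h\neq0$ is the largest monomial that occurs in $h$ with nonzero coefficient, and for an ideal $J$ the initial ideal $\operatorname{in}_<(J)$ is generated by the leading monomials of the nonzero elements of $J$. The ideal $J$ is a \emph{Herzog ideal} if $\operatorname{in}_<(J)$ is generated by squarefree monomials for some monomial order. Leading monomials are multiplicative, so $\operatorname{in}_<((h))=(\operatorname{in}_<(h))$: a principal ideal $(h)$ is a Herzog ideal exactly when $\operatorname{in}_<(h)$ is squarefree for some order.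

A ring homomorphism $R\to R'$ is \emph{pure} if $M\to M\otimes_RR'$ is injective for every $R$-module $M$. A ring $R$ of prime characteristic $p$ is \emph{$F$-pure} if its Frobenius map $R\to R$, $r\mapsto r^p$, is pure.

A form (homogeneous polynomial) $f$ of degree $d$ is \emph{nonsingular} if it defines a nonsingular hypersurface in $\mathbb P^n_{\mathbb C}$. By Euler's formula $d\cdot f=\sum_ix_i\,\partial_if$, where $\partial_i=\partial/\partial x_i$, this means that $\partial_1f,\dots,\partial_Nf$ have no common zero in $\mathbb C^N$ other than $0$. For a matrix $A$ we write $(f\circ A)(x)=f(Ax)$, and for $f$ with rational coefficients and a prime $p$ that divides no denominator, $f_p\in\mathbb F_p[x]=\mathbb F_p[x_1,\dots,x_N]$ is the reduction of $f$ modulo $p$. We compare two conditions on a form $f$; the first needs rational coefficients, the second makes sense for every complex form.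
\begin{itemize}
\item[(F)] The ring $\mathbb F_p[x]/(f_p)$ is $F$-pure for all primes $p\gg0$.
\item[(H)] The ideal $(f)$ becomes a Herzog ideal after a linear change of coordinates: there are $A\in GL_N(\mathbb C)$ and a monomial order such that the leading monomial of $f\circ A$ is squarefree.
\end{itemize}
The question of this paper comes from the work of De Stefani, Ma and Varbaro \cite{DMV}:
\begin{quote}
\emph{Does \textup{(F)} imply \textup{(H)} for every nonsingular form $f\in\mathbb Q[x_1,\dots,x_N]$ of degree $d>3$?}
\end{quote}

Both conditions strengthen reducedness. A pure map is injective (take $M=R$), so an $F$-pure ring has no nilpotents; and if $g^2$ divides $h$, then $\operatorname{in}_<(g)^2$ divides $\operatorname{in}_<(h)$. The link is closer than that. Let $\mathfrak m^{[p]}=(x_1^p,\dots,x_N^p)$. For a form $h$ over $\mathbb F_p$, the ring $\mathbb F_p[x]/(h)$ is $F$-pure if and only if $h^{p-1}\notin\mathfrak m^{[p]}$, that is, if and only if $h^{p-1}$ has a term with all exponents at most $p-1$ (Proposition~\ref{prop:fedder}). If $\operatorname{in}_<(h)=\mu$ is squarefree, then $\mu^{p-1}=\operatorname{in}_<(h^{p-1})$ is such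 a term. Hence, if (H) holds with a matrix $A\in GL_N(\mathbb Q)$, then (F) holds: for $p\gg0$ the reduction of $A$ is invertible and the coefficient of $\mu$ in $f\circ A$ survives. So a squarefree leading monomial is a single certificate of $F$-purity for almost all $p$ at once, and the question asks whether $F$-purity always comes with such a certificate.

Low degrees suggest that it does. A nonsingular quadric in $N\ge2$ variables is $x_1x_2+x_3^2+\dots+x_N^2$ in suitable complex coordinates, with leading monomial $x_1x_2$ in the lexicographic order. For cubics the implication also holds (Theorem~\ref{thm:cubic}). From degree four on, the answer is no.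

\begin{theorem}\label{thm:fermat}
Let $d\ge4$ and $d\le n\le\binom{d}{\lfloor d/2\rfloor}-2$. Then the Fermat form $f=x_1^d+\dots+x_{n+1}^d$ is nonsingular and satisfies \textup{(F)}; indeed $\mathbb F_p[x]/(f_p)$ is $F$-pure for every prime $p>d(d-1)$. But $f$ does not satisfy \textup{(H)}. The range for $n$ contains $n=d$ for every $d\ge4$. Hence \textup{(F)} does not imply \textup{(H)}, and the implication fails in every degree $d>3$.
\end{theorem}

The smallest counterexample given by the theorem is the Fermat quartic threefold $x_1^4+\dots+x_5^4$. The proof is elementary and uses no result from the literature. The next theorem puts it in context: for $n\ge d$, condition (F) is no restriction on a nonsingular form, whereas (H) is a restriction when $n$ is close to $d$ and ceases to be one when $n$ is large. We say that \emph{the implication holds for $(d,n)$} if (F) implies (H) for every nonsingular $f\in\mathbb Q[x_1,\dots,x_{n+1}]$ of degree $d$. A property holds for a \emph{general} form if it holds on a nonempty Zariski open subset of the space $S_d$ of complex forms of degree $d$.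

\begin{theorem}\label{thm:range}
Let $d\ge4$.
\begin{itemize}
\item[(a)] If $n\ge d$, every nonsingular rational form of degree $d$ satisfies \textup{(F)}. So for $n\ge d$ the implication holds for $(d,n)$ if and only if every such form satisfies \textup{(H)}.
\item[(b)] If $n\le d-1$, no nonsingular form of degree $d$ satisfies \textup{(H)}. If $n\le d-2$, no nonsingular rational form of degree $d$ satisfies \textup{(F)} either.
\item[(c)] The Fermat form of degree $d$ in $n+1$ variables fails \textup{(H)} if $n+1<\binom d{\lfloor d/2\rfloor}$ and satisfies \textup{(H)} if $n+1\ge2^{d-1}$.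
\item[(d)] Let $\nu_4=14$ and $\nu_d=\lceil\frac1d\binom{2d-1}d\rceil-1$ for $d\ge5$. If $n\ge d$ and
\[
\nu_d>\tfrac{d(d-1)}2+d(n+1-d),
\]
then a general form of degree $d$ in $n+1$ variables is nonsingular and fails \textup{(H)}. Such forms exist over $\mathbb Q$, so the implication fails for $(d,n)$. This covers $n=d$ for every $d\ge4$.
\item[(e)] For $n\ge4$, a general quartic form in $n+1$ variables satisfies \textup{(H)} if and only if $n\ge5$.
\item[(f)] There is $n_1(d)$ such that for $n\ge n_1(d)$ every nonsingular complex form of degree $d$ satisfies \textup{(H)}. So for fixed $d$, among the integers $n\ge d$ the implication fails for a nonempty finite set of $n$.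
\end{itemize}
\end{theorem}

\begin{theorem}\label{thm:cubic}
For $d=3$ the implication always holds. If $n\ge3$, every nonsingular cubic form satisfies \textup{(H)}; if $n\le2$, no nonsingular rational cubic form satisfies \textup{(F)}.
\end{theorem}

In the Calabi--Yau case $n=d-1$, part (b) shows that the implication holds for $(d,d-1)$ if and only if no nonsingular rational form satisfies (F). For $d\geq4$ we do not decide this; it is not needed for the question.

Every statement about (H) rests on one reduction, Lemma~\ref{lem:section}: condition (H) only concerns the restriction of $f$ to a $d$-dimensional subspace of $\mathbb C^N$. Section~\ref{sec:sections} proves it and treats (H) for the Fermat form. Section~\ref{sec:F} treats (F) and completes the proof of Theorem~\ref{thm:fermat}. Sections~\ref{sec:general}, \ref{sec:many} and~\ref{sec:cubics} treat general forms, many variables and cubics, and can be read independently of each other.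

\section{Linear sections and partial derivatives}\label{sec:sections}

We use three properties of a monomial order. Inequalities can be \emph{multiplied}: if $u_i\le v_i$ for $1\le i\le k$, then $u_1\cdots u_k\le v_1\cdots v_k$, strictly if one inequality is strict (replace the factors one at a time). They can be \emph{canceled}: if $uw<vw$, then $u<v$, since $u\ge v$ would give $uw\ge vw$. And polynomials with pairwise distinct leading monomials are \emph{linearly independent}: in a nontrivial relation, the largest leading monomial involved occurs in only one of the polynomials. Throughout,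
\[
\mu=y_1y_2\cdots y_d\in\mathbb C[y_1,\dots,y_d].
\]

Condition (H) quantifies over all coordinate systems and all monomial orders in $N$ variables. A squarefree monomial of degree $d$ involves only $d$ variables, and the remaining $N-d$ variables turn out to play no role.

\begin{lemma}\label{lem:section}
A form $f\in S_d$ satisfies \textup{(H)} if and only if there are linearly independent vectors $v_1,\dots,v_d\in\mathbb C^N$ and a monomial order on $\mathbb C[y_1,\dots,y_d]$ such that
\[
g(y)=f(y_1v_1+\dots+y_dv_d)
\]
has leading monomial $\mu$.
\end{lemma}

\begin{proof}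
Suppose that $f\circ A$ has a squarefree leading monomial. It has degree $d$, so it is $x_{i_1}\cdots x_{i_d}$ with distinct indices. Setting the other variables equal to $0$ deletes some terms of $f\circ A$ but keeps this one, which is therefore still the leading monomial for the induced order. The resulting form is $g$, where $v_k$ is the column of $A$ with index $i_k$.

Conversely, extend $v_1,\dots,v_d$ to a basis of $\mathbb C^N$, let $A$ be the matrix with these columns, and name the variables $y_1,\dots,y_d,z_1,\dots,z_{N-d}$. Compare two monomials first by their total degree in $y$, then by the given order on their $y$-parts, then lexicographically on their $z$-parts. Each of the three comparisons is unchanged when both monomials are multiplied by a third, and $1$ is the smallest monomial, so this is a monomial order. The terms of $f\circ A$ of $y$-degree $d$ are those free of $z$, that is, the terms of $g$. So $f\circ A$ has leading monomial $\mu$.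
\end{proof}

Thus (H) asks for a linear section of the hypersurface by a $\mathbb P^{d-1}$ whose equation contains $\mu$ and no larger monomial. Such a section is always singular.

\begin{lemma}\label{lem:singular}
Let $d\ge3$ and fix a monomial order with $y_1>\dots>y_d$. Then $y_1^d>\mu$ and $y_1^{d-1}y_j>\mu$ for $2\le j\le d$. Hence a form $g$ of degree $d$ with leading monomial $\mu$ is singular at $(1:0:\dots:0)$.
\end{lemma}

\begin{proof}
Multiply the inequalities $y_1>y_i$ over all $i\ge2$, respectively over the $d-2\ge1$ indices $i\notin\{1,j\}$, and then multiply by $y_1$, respectively by $y_1y_j$. So none of these monomials occurs in $g$. The values of $\partial g/\partial y_1,\dots,\partial g/\partial y_d$ at $(1,0,\dots,0)$ are multiples of their coefficients, hence zero.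
\end{proof}

\begin{proof}[Proof of the first assertion of Theorem~\ref{thm:range}(b)]
If $N<d$, there is no squarefree monomial of degree $d$. If $N=d$ and (H) holds, the vectors $v_i$ of Lemma~\ref{lem:section} form a basis, so $g$ is $f$ in other coordinates and is nonsingular. Number the variables in decreasing order; Lemma~\ref{lem:singular} gives a contradiction.
\end{proof}

For $N>d$ this argument stops, because a nonsingular hypersurface has singular sections. We need a finer property of forms with leading monomial $\mu$, one that does not depend on the order and that can be bounded for all sections of $f$ at once. The dimension of the space of $k$-th order partial derivatives is such a property.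

\begin{example}[The Fermat quartic threefold]\label{ex:quartic}
Let $f=x_1^4+\dots+x_5^4$ and suppose that (H) holds. Then $g=\ell_1^4+\dots+\ell_5^4$ has leading monomial $\mu=y_1y_2y_3y_4$, where $\ell_k=\sum_{i=1}^4a_{ki}y_i$ is the $k$-th coordinate of $\sum_iy_iv_i$. On the one hand,
\[
\frac{\partial^2g}{\partial y_i\,\partial y_j}=12\sum_{k=1}^5a_{ki}a_{kj}\,\ell_k^2 ,
\]
so all second derivatives of $g$ lie in the span of five quadrics. On the other hand, the terms of $\partial^2g/\partial y_1\partial y_2$ are the quotients $u/(y_1y_2)$, where $u$ runs over the terms of $g$ divisible by $y_1y_2$, and the largest of them is $\mu/(y_1y_2)=y_3y_4$. In the same way the six mixed derivatives with $i<j$ have the six distinct leading monomials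
\[
y_3y_4,\quad y_2y_4,\quad y_2y_3,\quad y_1y_4,\quad y_1y_3,\quad y_1y_2 .
\]
They are linearly independent, so $6\le5$, which is absurd. First derivatives would only give $4\le5$: the middle order is the one that detects the obstruction.
\end{example}

\begin{lemma}\label{lem:partials}
Let $g\in\mathbb C[y_1,\dots,y_d]$ be a form of degree $d$ with leading monomial $\mu$ for some monomial order. Then for $0\le k\le d$ the $k$-th order partial derivatives of $g$ span a space of dimension at least $\binom dk$.
\end{lemma}

\begin{proof}
For a subset $B\subseteq\{1,\dots,d\}$ with $k$ elements put $\partial_B=\prod_{i\in B}\partial/\partial y_i$ and $y_B=\prod_{i\in B}y_i$. For a monomial $u=y^a$ we have $\partial_Bu=(\prod_{i\in B}a_i)\,u/y_B$ if $y_B$ divides $u$, with nonzero coefficient because the characteristic is zero, and $\partial_Bu=0$ otherwise. If $u<\mu$ and $y_B\mid u$, then $u/y_B<\mu/y_B$ by cancellation. So $\partial_Bg$ has leading monomial $\mu/y_B=\prod_{i\notin B}y_i$. These monomials are distinct for distinct $B$, so the $\binom dk$ forms $\partial_Bg$ are linearly independent.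
\end{proof}

For the positive half of Theorem~\ref{thm:range}(c), and again in Section~\ref{sec:many}, the section $g$ will be $\mu$ itself. In that case the independence of the $v_i$ is automatic.

\begin{lemma}\label{lem:special}
Let $f\in S_d$ and let $\lambda:\mathbb C^d\to\mathbb C^N$ be a linear map with $f\circ\lambda=\mu$. Then $f$ satisfies \textup{(H)}.
\end{lemma}

\begin{proof}
Let $w\in\mathbb C^d$ with $\lambda(w)=0$. Then $\mu(y+tw)=f(\lambda(y))=\mu(y)$ for all $t$, and differentiating at $t=0$ gives $\sum_iw_i\,\mu/y_i=0$. The monomials $\mu/y_i$ are distinct, so $w=0$. Thus $\lambda$ is injective, the images $v_i$ of the standard basis vectors are independent, and Lemma~\ref{lem:section} applies with $g=\mu$.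
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:range}(c)]
Let $f=x_1^d+\dots+x_N^d$. If (H) holds, the form $g$ of Lemma~\ref{lem:section} is $\sum_{i=1}^N\ell_i^d$ with linear forms $\ell_i$ in $y$. Every $k$-th order partial derivative of $\ell_i^d$ is a scalar multiple of $\ell_i^{d-k}$, so the $k$-th order derivatives of $g$ lie in the span of $\ell_1^{d-k},\dots,\ell_N^{d-k}$. Lemma~\ref{lem:partials} with $k=\lfloor d/2\rfloor$ gives $N\ge\binom d{\lfloor d/2\rfloor}$. This proves the first assertion.

For the second we write $\mu$ as a sum of $2^{d-1}$ powers:
\begin{equation}\label{eq:waring}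
2^{d-1}\,d!\;y_1\cdots y_d=\sum_{\varepsilon\in\{\pm1\}^{d-1}}\varepsilon_2\cdots\varepsilon_d\,(y_1+\varepsilon_2y_2+\dots+\varepsilon_dy_d)^d .
\end{equation}
Indeed, the coefficient of $y^a$ on the right is $\frac{d!}{a_1!\cdots a_d!}\prod_{i=2}^d\bigl(1+(-1)^{a_i+1}\bigr)$. It vanishes unless $a_2,\dots,a_d$ are all odd. Since $d-1$ odd numbers with sum at most $d$ are all equal to $1$, only $a=(1,\dots,1)$ remains, with coefficient $d!\,2^{d-1}$. Absorbing the constants into the linear forms by means of $d$-th roots, and adding zero forms, we get $\mu=\sum_{i=1}^N\ell_i^d$ whenever $N\ge2^{d-1}$. Apply Lemma~\ref{lem:special} to $\lambda=(\ell_1,\dots,\ell_N)$.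
\end{proof}

\begin{remark}\label{rem:cubicfermat}
The hypothesis $d\ge4$ in Theorem~\ref{thm:fermat} is what makes $\binom d{\lfloor d/2\rfloor}$ exceed $d+1$. For $d=3$ the bound reads $N\ge3$ and excludes nothing, and \eqref{eq:waring} becomes
\[
24\,y_1y_2y_3=(y_1+y_2+y_3)^3-(y_1+y_2-y_3)^3-(y_1-y_2+y_3)^3+(y_1-y_2-y_3)^3 ,
\]
so the Fermat cubic surface satisfies (H).
\end{remark}

\section{$F$-purity of the reductions}\label{sec:F}

Let $\mathfrak m=(x_1,\dots,x_N)\subseteq\mathbb F_p[x]$, write $x^a=x_1^{a_1}\cdots x_N^{a_N}$ and $|a|=\sum_ia_i$, and let $\mathbf 1=(1,\dots,1)$. Since $\mathfrak m^{[p]}=(x_1^p,\dots,x_N^p)$ is a monomial ideal, a polynomial lies outside $\mathfrak m^{[p]}$ exactly when it has a term $cx^a$, $c\ne0$, with all $a_i\le p-1$.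

If $\varphi:R\to R'$ has an $R$-linear left inverse $\theta$, then $\varphi$ is pure, because $M\otimes\theta$ is a left inverse of $M\otimes\varphi$. For the Frobenius map such a left inverse is an additive map $\theta:R\to R$ with $\theta(r^ps)=r\theta(s)$ and $\theta(1)=1$. We also use Fedder's criterion \cite[Prop.~1.7]{Fedder}: if $(T,\mathfrak n)$ is a regular local ring of characteristic $p$ and $I\subseteq T$ is an ideal, then $T/I$ is $F$-pure if and only if $(I^{[p]}:I)\not\subseteq\mathfrak n^{[p]}$, where $J^{[p]}$ is the ideal generated by the $p$-th powers of the elements of $J$. In the next proposition we prove the direction that produces $F$-purity directly; it is the only direction used for Theorem~\ref{thm:fermat}.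

\begin{proposition}\label{prop:fedder}
Let $h\in\mathbb F_p[x]$ be a nonzero form of positive degree. Then $R=\mathbb F_p[x]/(h)$ is $F$-pure if and only if $h^{p-1}\notin\mathfrak m^{[p]}$.
\end{proposition}

\begin{proof}
Suppose that $h^{p-1}$ has a term $cx^a$ with $c\ne0$ and all $a_i\le p-1$. We build a left inverse of Frobenius on $\mathbb F_p[x]$ that preserves the ideal $(h)$. Let $\Phi$ be the $\mathbb F_p$-linear map on $\mathbb F_p[x]$ with
\[
\Phi(x^b)=\begin{cases}x^{(b-(p-1)\mathbf1)/p}&\text{if }b_i\equiv p-1\pmod p\text{ for all }i,\\0&\text{otherwise.}\end{cases}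
\]
In the first case $b_i\ge p-1$, so the exponents are nonnegative. We have $\Phi(x^{pe}x^b)=x^e\Phi(x^b)$, and $(\sum_ec_ex^e)^p=\sum_ec_ex^{pe}$ over $\mathbb F_p$; hence $\Phi(r^ps)=r\Phi(s)$ for all $r,s$. The map $\Phi$ need not preserve $(h)$, but it sends $(h^p)$ into $(h)$, and this is why we premultiply by $h^{p-1}$. Put
\[
\theta(s)=\Phi\bigl(c^{-1}x^{(p-1)\mathbf1-a}\,h^{p-1}s\bigr).
\]
Then $\theta(r^ps)=r\theta(s)$, and $\theta(hs)=h\,\Phi(c^{-1}x^{(p-1)\mathbf1-a}s)\in(h)$, so $\theta$ descends to $R$. It remains to show $\theta(1)=1$. A term $x^b$ of $h^{p-1}$ contributes to $\theta(1)$ only if $b=a+pe$ with $e\in\mathbb Z^N$. From $a_i\le p-1$ and $b_i\ge0$ we get $e_i\ge0$, and from $|a|=|b|$, which holds because $h$ is homogeneous, we get $e=0$. So $\theta(1)=\Phi(x^{(p-1)\mathbf1})=1$, and $R$ is $F$-pure.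

Conversely, suppose that $h^{p-1}\in\mathfrak m^{[p]}$. In the regular local domain $T=\mathbb F_p[x]_{\mathfrak m}$ the ideal $I=(h)$ has $(I^{[p]}:I)=((h^p):h)=(h^{p-1})\subseteq\mathfrak m^{[p]}T$, so $R_{\mathfrak m}$ is not $F$-pure by Fedder's criterion. $F$-purity passes from $R$ to $R_{\mathfrak m}$: the Frobenius map of $R_{\mathfrak m}$ is the localization of that of $R$, since inverting the elements $w^p$ is the same as inverting the elements $w$, so for an $R_{\mathfrak m}$-module $M$ both Frobenius maps give the same map after tensoring with $M$. Hence $R$ is not $F$-pure.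
\end{proof}

The monomials outside $\mathfrak m^{[p]}$ have degree at most $N(p-1)$, with equality only for $x^{(p-1)\mathbf1}$, while $f_p^{p-1}$ has degree $d(p-1)$. This comparison explains the three regimes $N<d$, $N=d$, $N>d$ of Theorem~\ref{thm:range}, and it settles the first.

\begin{proof}[Proof of the second assertion of Theorem~\ref{thm:range}(b)]
If $n\le d-2$, then $d(p-1)>N(p-1)$, so $f_p^{p-1}\in\mathfrak m^{[p]}$. For $p\gg0$ we have $f_p\ne0$, and Proposition~\ref{prop:fedder} shows that $\mathbb F_p[x]/(f_p)$ is not $F$-pure. The argument is valid for every degree $d$.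
\end{proof}

For the Fermat form we can expand $f_p^{p-1}$: its terms are $\prod_ix_i^{dk_i}$ with $\sum_ik_i=p-1$, and we need one with $dk_i\le p-1$ for all $i$. For $d=4$ and $p=19$ this means $k_i\le4$ and $\sum_ik_i=18$. Five variables allow $k=(4,4,4,4,2)$; four variables reach only $16$. The same shortfall occurs for every $p\equiv3\pmod4$, so the Fermat quartic surface fails (F). The extra variable that $n\ge d$ provides absorbs the remainder of $p-1$ modulo $d$.

\begin{proof}[Proof of Theorem~\ref{thm:fermat}]
The partial derivatives $dx_i^{d-1}$ vanish together only at $0$, so $f$ is nonsingular. Since $n+1<\binom d{\lfloor d/2\rfloor}$, it fails (H) by Theorem~\ref{thm:range}(c).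

Let $p>d(d-1)$ and write $p-1=dq+r$ with $0\le r\le d-1$. From $p-1\ge d(d-1)$ we get $q\ge d-1\ge r$, so $Nq\ge(d+1)q\ge dq+r=p-1$. Hence there are integers $0\le k_i\le q$ with $\sum_{i=1}^Nk_i=p-1$. The coefficient of $\prod_ix_i^{dk_i}$ in $f_p^{p-1}$ is $(p-1)!/\prod_ik_i!$, which is prime to $p$, and $dk_i\le dq\le p-1$. So $f_p^{p-1}\notin\mathfrak m^{[p]}$, and Proposition~\ref{prop:fedder} applies.

Finally, for $d\ge4$ we have $\binom d{\lfloor d/2\rfloor}\ge\binom d2$, and $\binom d2\ge d+2$ is equivalent to $(d-4)(d+1)\ge0$. So $n=d$ lies in the range.
\end{proof}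

For an arbitrary nonsingular $f$ we cannot expand $f_p^{p-1}$. Instead we differentiate: derivations preserve $\mathfrak m^{[p]}$, and nonsingularity says that the derivatives of $f$ generate all forms of large degree. Since $p$ varies, we need a degree bound that does not depend on $p$.

\begin{lemma}\label{lem:jacobian}
Let $f\in\mathbb Q[x_1,\dots,x_N]$ be a nonsingular form. There is an integer $s$ such that $\mathfrak m^s\subseteq(\partial_1f_p,\dots,\partial_Nf_p)$ for all $p\gg0$.
\end{lemma}

\begin{proof}
By the Nullstellensatz there is $t$ with $x_i^t=\sum_jg_{ij}\,\partial_jf$ for all $i$, with complex forms $g_{ij}$. These equations are a linear system with rational coefficients for the coefficients of the $g_{ij}$, so they have a rational solution. Reducing it modulo any $p$ that divides no denominator shows $x_i^t\in(\partial_1f_p,\dots,\partial_Nf_p)$. Every monomial of degree $s=N(t-1)+1$ is divisible by some $x_i^t$.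
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:range}(a)]
Take $s$ and $p\gg0$ as in Lemma~\ref{lem:jacobian}, and suppose that $f_p^{p-1}\in\mathfrak m^{[p]}$. Let $k$ be minimal with $f_p^k\in\mathfrak m^{[p]}$; then $1\le k\le p-1$. Since $\partial_j(gx_i^p)=(\partial_jg)x_i^p$ in characteristic $p$, we get $kf_p^{k-1}\partial_jf_p\in\mathfrak m^{[p]}$ for all $j$. As $k$ is invertible modulo $p$, this gives $\mathfrak m^sf_p^{k-1}\subseteq\mathfrak m^{[p]}$.

By minimality, $f_p^{k-1}$ has a term $cx^a$ with $c\ne0$ and all $a_i\le p-1$. The product $x^{(p-1)\mathbf1-a}f_p^{k-1}$ has the term $cx^{(p-1)\mathbf1}$, so it is not in $\mathfrak m^{[p]}$. Therefore $x^{(p-1)\mathbf1-a}\notin\mathfrak m^s$, that is, $N(p-1)-d(k-1)<s$. With $k-1\le p-2$ we obtain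
\[
(N-d)(p-1)+d=N(p-1)-d(p-2)<s .
\]
Since $N>d$ and $s$ does not depend on $p$, this is false for $p\gg0$. So $f_p^{p-1}\notin\mathfrak m^{[p]}$ for $p\gg0$, and (F) follows from Proposition~\ref{prop:fedder}.
\end{proof}

Nonsingularity enters only through Lemma~\ref{lem:jacobian}. It cannot be dropped: for $f=x_1^d$ the quotient is not reduced.

\section{General forms}\label{sec:general}

Lemma~\ref{lem:partials} uses the special shape of the Fermat form. For general forms we count parameters. Number the vectors of Lemma~\ref{lem:section} so that $y_1>\dots>y_d$, and let $\nu_<$ be the number of monomials of degree $d$ in $y_1,\dots,y_d$ that are larger than $\mu$. Then (H) imposes $\nu_<$ linear conditions on $f$ for each choice of $v_1,\dots,v_d$. We shall see that these conditions depend only on the flag of subspaces spanned by $v_1,\dots,v_i$ for $1\le i\le d$, and such flags move in a family of dimension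
\[
\delta=\tfrac{d(d-1)}2+d(N-d).
\]
So we expect a general form to fail (H) when $\nu_<>\delta$ for every order. The difficulty is that the order is unknown, so we need a lower bound for $\nu_<$ that holds for all orders. It comes from an averaging principle: \emph{if $u_1\cdots u_k=\mu^k$, then $u_i\ge\mu$ for some $i$}, since otherwise multiplying the inequalities $u_i<\mu$ gives $\mu^k<\mu^k$.

\begin{lemma}\label{lem:count}
Let $d\ge4$. For every monomial order with $y_1>\dots>y_d$ we have $\nu_<\ge\nu_d$.
\end{lemma}

\begin{proof}
Let the cyclic group of order $d$ permute the variables cyclically. For a monomial $u$ of degree $d$, the product of its $d$ shifts, with multiplicity, has exponent $\deg u=d$ in each variable, so it equals $\mu^d$. Hence each orbit contains a monomial $\ge\mu$. There are $\binom{2d-1}d$ monomials of degree $d$, hence at least $\lceil\frac1d\binom{2d-1}d\rceil$ orbits. One of them is $\{\mu\}$, and each of the others contains a monomial $>\mu$. This proves the lemma for $d\ge5$.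

For $d=4$ this argument gives only $\lceil35/4\rceil-1=8$, so we count by exponent pattern. The following monomials are larger than $\mu$:
\begin{itemize}
\item $y_1^4,\ y_1^3y_2,\ y_1^3y_3,\ y_1^3y_4$, by Lemma~\ref{lem:singular};
\item at least one of $y_1y_2^3,\ y_1y_3^3,\ y_1y_4^3$, whose product is $\mu^3$;
\item the six monomials $\mu\,y_i/y_l$ with $i<l$, because $y_i>y_l$;
\item at least one in each of the three pairs $\{y_i^2y_j^2,\,y_k^2y_l^2\}$ with $\{i,j,k,l\}=\{1,2,3,4\}$, whose product is $\mu^2$.
\end{itemize}
These monomials are distinct, so $\nu_<\ge4+1+6+3=14$.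
\end{proof}

We now set up the count. Identify $y_i$ with $x_i$ for $i\le d$, and let $L=\{x_{d+1}=\dots=x_N=0\}\subseteq\mathbb C^N$. For a monomial order on $\mathbb C[x_1,\dots,x_d]$ with $x_1>\dots>x_d$, let $V_<$ be the span of the monomials of degree $d$ that are $\le\mu$, and put
\[
E_<=\{h\in S_d:h|_L\in V_<\},\qquad\Psi_<:GL_N\times E_<\to S_d,\quad(A,h)\mapsto h\circ A .
\]
Restriction to $L$ maps $S_d$ onto the forms of degree $d$ in $x_1,\dots,x_d$, so $E_<$ has codimension $\nu_<$ in $S_d$. Let $E_<^\circ\subseteq E_<$ be the open subset where the coefficient of $\mu$ is nonzero. Lemma~\ref{lem:section} says that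
\begin{equation}\label{eq:image}
f\text{ satisfies (H)}\iff f\in\Psi_<(GL_N\times E_<^\circ)\text{ for some order }<,
\end{equation}
where $v_1,\dots,v_d$ correspond to the first $d$ columns of $A^{-1}$. Only finitely many subspaces $V_<$ occur, since each is spanned by a subset of a finite set of monomials.

Let $P\subseteq GL_N$ be the group of block upper triangular matrices with diagonal blocks of sizes $d$ and $N-d$, the first of them upper triangular. It is the stabilizer of the standard flag in $L$, and
\[
N^2-\dim P=N^2-\tfrac{d(d+1)}2-d(N-d)-(N-d)^2=\delta .
\]

\begin{lemma}\label{lem:stable}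
For $b\in P$ we have $E_<\circ b=E_<$. Moreover $\dim\overline{\operatorname{im}\Psi_<}\le\dim S_d-\nu_<+\delta$.
\end{lemma}

\begin{proof}
On $L$, the $j$-th coordinate of $bx$ is $\sum_{i=j}^db_{ji}x_i$ for $j\le d$, a combination of variables $\le x_j$, and it is $0$ for $j>d$. So $(h\circ b)|_L$ arises from $h|_L$ by replacing each monomial $u$ with a combination of monomials $\le u$. This gives $E_<\circ b\subseteq E_<$, and equality follows by applying it to $b^{-1}$.

Consequently, for a point $(A,h)$ of $GL_N\times E_<$ the map $b\mapsto(b^{-1}A,h\circ b)$ sends $P$ injectively into $GL_N\times E_<$, and its image lies in one fiber of $\Psi_<$, because $(h\circ b)\circ(b^{-1}A)=h\circ A$. So every nonempty fiber has dimension at least $\dim P$. For a morphism from an irreducible variety, the dimension of the closure of the image is the dimension of the source minus the dimension of a general nonempty fiber. The source has dimension $N^2+\dim S_d-\nu_<$, and the bound follows.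
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:range}(d)]
The hypothesis is $\nu_d>\delta$. By Lemmas~\ref{lem:count} and~\ref{lem:stable} each $\overline{\operatorname{im}\Psi_<}$ is a proper closed subset of $S_d$; there are finitely many of them, and by \eqref{eq:image} they contain all forms that satisfy (H). The singular forms are also a closed subset: they are the projection to $S_d$ of the closed set of pairs $(h,[x])\in S_d\times\mathbb P^n$ with $\partial_ih(x)=0$ for all $i$, and $\mathbb P^n$ is complete. This subset is proper because the Fermat form is nonsingular. Outside the union $Z$ of these proper closed subsets, every form is nonsingular and fails (H). A nonzero polynomial on the affine space $S_d$ cannot vanish at all rational points, so there are rational forms outside $Z$. They satisfy (F) by part (a), because $n\ge d$.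

For $n=d$ we have $\delta=\frac{d(d+1)}2$. For $d=4$ the hypothesis reads $14>10$. For $d\ge5$ it suffices to show $\frac1d\binom{2d-1}d>\frac{d^2+d+2}2$. For $d=5$ this is $25.2>16$. Passing from $d$ to $d+1$ multiplies the left side by $\frac{2d(2d+1)}{(d+1)^2}$, which is at least $2$ because $d^2-d-1\ge0$, and the right side by $\frac{d^2+3d+4}{d^2+d+2}$, which is less than $2$ because $d^2-d>0$.
\end{proof}

For quartics, $\delta=6+4(n-3)$ equals $10$ for $n=4$ and $14$ for $n=5$. The lexicographic order has $\nu_<=14$, as we see below, so for $n=5$ conditions and parameters balance exactly. The count no longer excludes that $\Psi_<$ is dominant, but it does not prove it. We use the standard criterion: a morphism from a smooth irreducible variety to an affine space whose differential is surjective at one point is dominant, and the image of a dominant morphism contains a nonempty open set.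

\begin{proof}[Proof of Theorem~\ref{thm:range}(e)]
For $n=4$ a general quartic fails (H) by part (d). Let $n=5$, so $N=6$, and take the lexicographic order with $x_1>x_2>x_3>x_4$; we drop the subscript $<$. The space $V$ is spanned by the $15$ quartic monomials in $x_2,x_3,x_4$ and by the six monomials
\[
x_1\cdot\{x_2x_3x_4,\ x_2x_4^2,\ x_3^3,\ x_3^2x_4,\ x_3x_4^2,\ x_4^3\}.
\]
So $S_4/E\cong\mathbb C[x_1,\dots,x_4]_4/V$ has as basis the remaining $35-21=14$ monomials
\[
x_1^3\cdot\{x_1,x_2,x_3,x_4\},\quad x_1^2\cdot\{x_2^2,x_2x_3,x_2x_4,x_3^2,x_3x_4,x_4^2\},\quad x_1x_2\cdot\{x_2^2,x_2x_3,x_2x_4,x_3^2\}.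
\]
Consider
\[
f=x_1(x_2x_3x_4+x_3^3+x_4^3)+x_2^3x_3+x_5x_1^3+x_6(x_1^2x_2+x_1x_3^2)\in E^\circ .
\]
The differential of $\Psi$ at $(1,f)$ sends $(a,h)$ to $h+\sum_{i,j}a_{ji}\,x_i\,\partial_jf$. It is surjective if and only if the products $x_i\,\partial_jf$ span $S_4/E$. The products with $j\le i\le 4$ or $i\ge5$ are the directions of $P$ and lie in $E$ by Lemma~\ref{lem:stable}. There remain the $14$ products with $i<j$ and $i\le4$, and they must form a basis. On $L$,
\begin{align*}
\partial_2f&=x_1x_3x_4+3x_2^2x_3,&\partial_3f&=x_1x_2x_4+3x_1x_3^2+x_2^3,&\partial_4f&=x_1x_2x_3+3x_1x_4^2,\\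
\partial_5f&=x_1^3,&\partial_6f&=x_1^2x_2+x_1x_3^2 .
\end{align*}
The form $f$ is chosen so that the resulting system is triangular. In the list below, terms in brackets lie in $V$, the first term of each row is a basis monomial that has not occurred before, and every other term is the first term of an earlier row.
\[
\begin{array}{l|l}
\text{product}&\text{restriction to }L\\\hline
x_i\,\partial_5f\quad(1\le i\le4)&x_1^3x_i\\
x_3\,\partial_4f&x_1x_2x_3^2+[3x_1x_3x_4^2]\\
x_2\,\partial_4f&x_1x_2^2x_3+[3x_1x_2x_4^2]\\
x_2\,\partial_3f&x_1x_2^2x_4+3x_1x_2x_3^2+[x_2^4]\\
x_1\,\partial_6f&x_1^2x_3^2+x_1^3x_2\\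
x_2\,\partial_6f&x_1^2x_2^2+x_1x_2x_3^2\\
x_3\,\partial_6f&x_1^2x_2x_3+[x_1x_3^3]\\
x_4\,\partial_6f&x_1^2x_2x_4+[x_1x_3^2x_4]\\
x_1\,\partial_3f&x_1x_2^3+x_1^2x_2x_4+3x_1^2x_3^2\\
x_1\,\partial_4f&3x_1^2x_4^2+x_1^2x_2x_3\\
x_1\,\partial_2f&x_1^2x_3x_4+3x_1x_2^2x_3
\end{array}
\]
The first terms are the $14$ basis monomials, so the differential is surjective. Hence $\Psi(GL_6\times E^\circ)$ contains a nonempty open set $\Omega$, and all forms in $\Omega$ satisfy (H) by \eqref{eq:image}.

For $n\ge5$, restriction to the subspace $W=\{x_7=\dots=x_N=0\}$ is a surjective linear map onto the quartics in six variables, so the preimage of $\Omega$ is a nonempty open set. Its elements satisfy (H) by Lemma~\ref{lem:section}, with the $v_i$ chosen in $W$.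
\end{proof}

\section{Many variables}\label{sec:many}

The last step of the previous proof handles general forms in many variables, but Theorem~\ref{thm:range}(f) concerns every nonsingular form. We need an invariant that is large for all nonsingular forms in many variables and whose size forces the existence of prescribed sections. The \emph{strength} of a form $f$ of degree $d\ge2$ is the least $s$ such that $f=\sum_{i=1}^sa_ib_i$ with forms $a_i,b_i$ of positive degree.

\begin{lemma}\label{lem:strength}
A nonsingular form of degree $d\ge2$ in $N$ variables has strength at least $N/2$.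
\end{lemma}

\begin{proof}
Let $f=\sum_{i=1}^sa_ib_i$ and let $Z\subseteq\mathbb C^N$ be the common zero set of the $a_i$ and $b_i$. It contains $0$, so it is nonempty, and it is defined by $2s$ equations; hence $\dim Z\ge N-2s$ by Krull's height theorem. Each $\partial_jf=\sum_i(a_i\,\partial_jb_i+b_i\,\partial_ja_i)$ vanishes on $Z$, so $Z=\{0\}$ and $N-2s\le0$.
\end{proof}

The second ingredient is a theorem of Kazhdan and Ziegler \cite{KZ}, which we use in the form stated by Bik, Danelon and Draisma \cite{BDD}: \emph{for all $d\ge2$ and $e\ge1$ there is $r(d,e)$ such that every form over $\mathbb C$ of degree $d$ and strength at least $r(d,e)$ specializes, by substituting linear forms in $e$ variables for its variables, to any given form of degree $d$ in $e$ variables.}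

\begin{proof}[Proof of Theorem~\ref{thm:range}(f)]
Let $n_1(d)=2r(d,d)-1$ and $n\ge n_1(d)$. A nonsingular form $f$ of degree $d$ has strength at least $N/2\ge r(d,d)$ by Lemma~\ref{lem:strength}. The theorem, applied with $e=d$ and target form $\mu$, gives a linear map $\lambda:\mathbb C^d\to\mathbb C^N$ with $f\circ\lambda=\mu$, and (H) follows from Lemma~\ref{lem:special}. So the implication holds for $(d,n)$ whenever $n\ge n_1(d)$, while it fails for $(d,d)$ by Theorem~\ref{thm:fermat}.
\end{proof}

\section{Cubics}\label{sec:cubics}

For $d=3$ and the lexicographic order, only the four monomials $y_1^3$, $y_1^2y_2$, $y_1^2y_3$, $y_1y_2^2$ exceed $y_1y_2y_3$, while $\delta=3+3(n-2)\ge6$ for $n\ge3$. There is room to spare, and the conditions have a geometric meaning: the first three say that the plane section is singular at $[v_1]$, so $v_1$ lies on the hypersurface and $v_2,v_3$ are tangent there. What remains is a condition on the second derivatives of $f$ at $v_1$, and the point is to find $v_1$ at which these are nondegenerate along the tangent space. The Gauss map provides it.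

\begin{proof}[Proof of Theorem~\ref{thm:cubic}]
\emph{The case $n\ge3$.} Let $X\subseteq\mathbb P^n$ be the hypersurface $f=0$. It is irreducible, because $f$ has strength at least $2$ by Lemma~\ref{lem:strength}. The Gauss map $\gamma:X\to\mathbb P^n$, $[v]\mapsto[\nabla f(v)]$, is a morphism because $f$ is nonsingular. Its fibers are finite. Indeed, if $\xi_i\ne0$, then the quadric $\partial_if$ vanishes nowhere on the closed set $\gamma^{-1}([\xi])$, whereas a closed subset of $\mathbb P^n$ of positive dimension meets every hypersurface. So $\gamma(X)$ has the same dimension as $X$. In characteristic zero, a dominant morphism between irreducible varieties of the same dimension has injective differential at a general point. Choose $v_1\in\mathbb C^N$ such that $d\gamma$ is injective at $[v_1]\in X$.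

Let $\xi=\nabla f(v_1)\neq0$, let $H$ be the Hessian matrix of $f$ at $v_1$, and let $T=\{w:\xi^{\top}w=0\}$, the tangent space at $v_1$ of the cone over $X$. Euler's formula for $f$ gives $v_1\in T$, and for the quadrics $\partial_if$ it gives $Hv_1=2\xi$. The derivative of $\nabla f$ at $v_1$ is $w\mapsto Hw$, so $d\gamma$ is the induced map $T/\mathbb Cv_1\to\mathbb C^N/\mathbb C\xi$. Injectivity means: if $w\in T$ and $Hw\in\mathbb C\xi$, then $w\in\mathbb Cv_1$. Now $w\in T$ lies in the kernel of the symmetric bilinear form $(w,w')\mapsto w^{\top}Hw'$ on $T$ if and only if $Hw$ is orthogonal to $T$, that is, $Hw\in\mathbb C\xi$. So the kernel is $\mathbb Cv_1$, and the form is nondegenerate on $T/\mathbb Cv_1$, which has dimension $n-1\ge2$. This is where $n\ge3$ is used. Choose orthonormal vectors $e,e'$ in $T/\mathbb Cv_1$ and let $v_2,v_3\in T$ be lifts of $e+\sqrt{-1}\,e'$ and $e-\sqrt{-1}\,e'$. Then $v_1,v_2,v_3$ are independent, $v_2^{\top}Hv_2=v_3^{\top}Hv_3=0$ and $v_2^{\top}Hv_3=2$. For $w=y_2v_2+y_3v_3$, Taylor's formula at $y_1v_1$ gives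
\[
f(y_1v_1+w)=y_1^3f(v_1)+y_1^2\,\xi^{\top}w+\tfrac12y_1\,w^{\top}Hw+f(w)=2y_1y_2y_3+f(y_2v_2+y_3v_3).
\]
The last term does not involve $y_1$, so the lexicographic leading monomial is $y_1y_2y_3$, and (H) holds by Lemma~\ref{lem:section}.

\emph{The case $n\le1$.} Here $n\le d-2$, and the degree argument for the second assertion of Theorem~\ref{thm:range}(b) shows that (F) fails.

\emph{The case $n=2$.} Now $N=d=3$, so $(x_1x_2x_3)^{p-1}$ is the only monomial of degree $3(p-1)$ outside $\mathfrak m^{[p]}$. By Proposition~\ref{prop:fedder}, $\mathbb F_p[x]/(f_p)$ fails to be $F$-pure exactly when the coefficient of $(x_1x_2x_3)^{p-1}$ in $f_p^{p-1}$ vanishes. For $p\gg0$ the plane cubic $C_p:f_p=0$ is smooth by Lemma~\ref{lem:jacobian}, hence of genus one. Recall that a smooth curve of genus one in characteristic $p$ is \emph{supersingular} if Frobenius acts as zero on $H^1(C_p,\mathcal O_{C_p})$, a property that depends only on the isomorphism class over $\overline{\mathbb F}_p$. By \cite[IV.4.21]{Hartshorne}, $C_p$ is supersingular if and only if the coefficient above vanishes. It remains to find infinitely many such $p$.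

Elkies \cite{Elkies} proved that every elliptic curve over $\mathbb Q$ has supersingular reduction at infinitely many primes. The curve $C:f=0$ may have no rational point, so we pass to its Jacobian $E$, an elliptic curve over $\mathbb Q$. The curve $C$ has a point over some number field $K$, and a curve of genus one with a $K$-point is isomorphic over $K$ to its Jacobian. The isomorphism $C_K\cong E_K$ and its inverse involve finitely many coefficients, so they extend to the models of $C$ and $E$ over $\mathcal O_K[1/M]$ for some integer $M\geq1$. Reducing modulo a prime above $p\nmid M$ shows that $C_p$ is isomorphic over $\overline{\mathbb F}_p$ to the reduction of $E$ at $p$. Hence $C_p$ is supersingular for infinitely many $p$, and (F) fails.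
\end{proof}

\begin{thebibliography}{9}

\bibitem{BDD}
Bik, Danelon and Draisma, \emph{Universality of high-strength tensors}, Vietnam J. Math. 50 (2022).

\bibitem{DMV}
Alessandro De Stefani, Linquan Ma and Matteo Varbaro, \emph{Herzog ideals and $F$-singularities}, arXiv:2601.06476 (2026).

\bibitem{Elkies}
N. Elkies, \emph{The existence of infinitely many supersingular primes for every elliptic curve over $\mathbb Q$}, Invent. Math. 89 (1987).

\bibitem{Fedder}
R. Fedder, \emph{$F$-purity and rational singularity}, Trans. AMS 278 (1983).

\bibitem{Hartshorne}
Hartshorne, \emph{Algebraic Geometry}.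

\bibitem{KZ}
Kazhdan and Ziegler, \emph{Properties of high rank subvarieties of affine spaces}, GAFA 30 (2020).

\end{thebibliography}
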